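\title{Uniqueness of positive solutions of an indefinite elliptic equation near the linear exponent}

\begin{abstract}
Let $\Omega\subset\mathbb{R}^N$, $N\ge 3$, be a bounded smooth open set, and let $Q$ equal $1$ in $\Omega$ and $-1$ outside. We prove that for $p>2$ close to $2$ the equation $-\Delta u=Q|u|^{p-2}u$ has exactly one positive solution in $D^{1,2}(\mathbb{R}^N)\cap L^p(\mathbb{R}^N)$, and that this solution is nondegenerate. As $p\to2$, all nonnegative solutions, suitably normalized, converge to one explicit multiple of the principal eigenfunction of the linear problem; uniqueness follows by testing the equation for the difference of two solutions with this eigenfunction. We also prove uniqueness results for $p<2$ and show that the ranges of $p$ must depend on $\Omega$.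
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $N\ge3$ and $2^*=\frac{2N}{N-2}$. Let $\Omega\subset\mathbb{R}^N$ be a nonempty bounded open set, not necessarily connected, and let $Q=Q_\Omega$ be the function equal to $1$ in $\Omega$ and to $-1$ in $\mathbb{R}^N\setminus\Omega$. For $1<p<2^*$ we consider
\begin{equation}\label{eq:P}
-\Delta u=Q|u|^{p-2}u,\qquad u\in X^p:=D^{1,2}(\mathbb{R}^N)\cap L^p(\mathbb{R}^N),
\end{equation}
where $D^{1,2}(\mathbb{R}^N)=\{u\in L^{2^*}(\mathbb{R}^N):\nabla u\in L^2(\mathbb{R}^N)\}$. A solution is a function $u\in X^p$ with $\int\nabla u\cdot\nabla\psi=\int Q|u|^{p-2}u\psi$ for all $\psi\in X^p$; integrals without a domain are over $\mathbb{R}^N$. A nonnegative solution is superharmonic in $\Omega$, where the nonlinearity acts as a source, and subharmonic outside $\overline\Omega$, where it absorbs. For $p>2$ a nonnegative nontrivial solution is positive everywhere (Lemma~\ref{lem:decay}), so in this range \emph{positive solution} means a solution with $u\ge0$,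 $u\not\equiv0$.

Solutions are the critical points of $J_p(u)=\frac12\int|\nabla u|^2-\frac1p\int Q|u|^p$, and one solution comes from the minimization problem
\begin{equation}\label{eq:alpha}
\alpha_p=\alpha_p(\Omega)=\inf\Big\{\int|\nabla v|^2:\ v\in X^p,\ \int Q|v|^p=1\Big\}.
\end{equation}
The infimum is attained by some $v\ge0$, and $\alpha_p^{1/(p-2)}v$ solves \eqref{eq:P} if $p\neq2$ (Proposition~\ref{prop:exist}). If $u\not\equiv0$ is any solution, testing with $u$ gives $E:=\int|\nabla u|^2=\int Q|u|^p$. Hence $J_p(u)=(\frac12-\frac1p)E$, and $\alpha_p\le E^{1-2/p}$ because $E^{-1/p}u$ is admissible in \eqref{eq:alpha}. For $p>2$ this reads $E\ge\alpha_p^{p/(p-2)}$, with equality exactly when $u=\alpha_p^{1/(p-2)}v$ for a minimizer $v$. So for $p>2$ the \emph{least energy solutions}, the minimizers of $J_p$ among nontrivial solutions, are the rescaled minimizers of \eqref{eq:alpha}. A positive solution $u$ is \emph{nondegenerate} if the only $h\in D^{1,2}(\mathbb{R}^N)$ with $-\Delta h=(p-1)Qu^{p-2}h$ is $h=0$.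

For smooth $\Omega$ it is known that there is $\bar p(\Omega)\in(2,2^*)$ such that, for $p\in(2,\bar p)$, every positive solution is nondegenerate and the positive least energy solution is unique. Uniqueness among all positive solutions is left as an open problem in \cite{CMSS}:

\begin{quote}
\emph{Given a bounded smooth $\Omega$, is there $p_0(\Omega)\in(2,2^*)$ such that \eqref{eq:P} has exactly one positive solution for every $p\in(2,p_0)$?}
\end{quote}

A formal expansion suggests that the answer is yes. The substitution $u=\lambda^{1/(p-2)}w$ turns \eqref{eq:P} into $-\Delta w=\lambda Qw^{p-1}$, which at $p=2$ is an eigenvalue problem. It has a single ray $\{t\varphi:t>0\}$ of positive solutions, at a single value $\lambda=\lambda_1>0$. Fix $\lambda=\lambda_1$ and expand $w^{p-1}=w+(p-2)w\log w+\cdots$. The first-order term must be orthogonal to $\varphi$, so a limit $t\varphi$ must satisfy $\int Q\varphi^2\log(t\varphi)=0$. This is an affine equation in $\log t$ with slope $\int Q\varphi^2=\lambda_1^{-1}\int|\nabla\varphi|^2\neq0$,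 and it has exactly one root. The expansion only describes solutions that are already known to lie near the ray, and an arbitrary positive solution, unlike a minimizer, comes with no energy bound that places it there.

The only regularity of $\Omega$ that we use is the following interior corkscrew condition.

\begin{quote}
\textbf{(H)} There are $r_0>0$ and $\kappa\ge1$ such that for all $x\in\Omega$ and $r\in(0,r_0)$ there is a ball $B_r(y)\subset\Omega$ with $|y-x|\le\kappa r$.
\end{quote}

Bounded smooth sets satisfy (H) with $\kappa=1$. Indeed, there is $\rho>0$ such that $B_\rho(\xi-\rho\nu(\xi))\subset\Omega$ for all $\xi\in\partial\Omega$, where $\nu$ is the outer normal. Each $x\in\Omega$ lies in a ball $B_\rho(z)\subset\Omega$: take $z=x$ if $\operatorname{dist}(x,\partial\Omega)\ge\rho$, and otherwise $z=\xi-\rho\nu(\xi)$ with $\xi$ a boundary point nearest to $x$. For $r<\rho$ take $y=x$ if $|x-z|\le\rho-r$, and otherwise $y=z+(\rho-r)\frac{x-z}{|x-z|}$, so that $|y-x|=|x-z|-(\rho-r)<r$; in both cases $B_r(y)\subset B_\rho(z)$.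 Bounded Lipschitz sets also satisfy (H): each $x\in\Omega$ is the vertex of a cone contained in $\Omega$ of fixed height and half-angle $\vartheta$, and the point $y$ on the axis at distance $r/\sin\vartheta$ from $x$ works for small $r$.

\begin{theorem}\label{thm:A}
Let $\Omega\neq\emptyset$ be bounded and open and satisfy \textup{(H)}; for example, let $\Omega$ be smooth. There is $p_0\in(2,2^*)$ such that for every $p\in(2,p_0)$ problem \eqref{eq:P} has exactly one positive solution $u_p$. Moreover, $u_p$ is nondegenerate.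
\end{theorem}

The answer to the question is therefore yes. The proof does not use the known results on $\bar p$; nondegeneracy is proved along with uniqueness. The main ingredient is part (i) of the next theorem.

\begin{theorem}\label{thm:B}
Let $\Omega\neq\emptyset$ be bounded and open.
\begin{itemize}
\item[(i)] Assume \textup{(H)}. There is exactly one pair $(\lambda_1,\varphi)$ with $\lambda_1>0$, $\varphi>0$ continuous, $\varphi\to0$ at infinity, $\max\varphi=1$ and $-\Delta\varphi=\lambda_1Q\varphi$. If $p_n\to2$, $p_n\neq2$, and $u_n$ are arbitrary nonnegative nontrivial solutions of \eqref{eq:P} with $p=p_n$, then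
\[
\lambda_1^{-1/(p_n-2)}u_n\to e^{c}\varphi\quad\text{uniformly on }\mathbb{R}^N,\qquad c=-\frac{\int Q\varphi^2\log\varphi}{\int Q\varphi^2}.
\]
\item[(ii)] For every $p\in(1,2)$ there is exactly one nonnegative solution that is positive in $\Omega$.
\item[(iii)] Assume \textup{(H)}. There is $p_-\in(1,2)$ such that for every $p\in(p_-,2)$ there is exactly one nonnegative nontrivial solution.
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:C}
\begin{itemize}
\item[(i)] For every $p\in(2,2^*)$ there is a bounded smooth connected $\Omega$ for which \eqref{eq:P} has at least two positive solutions, both of least energy.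
\item[(ii)] For every $p\in(1,2)$ there is a bounded smooth $\Omega$ for which \eqref{eq:P} has at least three nonnegative nontrivial solutions.
\end{itemize}
\end{theorem}

By (i), $p_0$ cannot be chosen independently of $\Omega$, even among connected sets. By (ii), neither the condition ``positive in $\Omega$'' in Theorem~\ref{thm:B}(ii) nor the dependence of $p_-$ on $\Omega$ can be dropped.

Section~\ref{sec:model} shows the argument on a system of two equations. Sections~\ref{sec:tools} and~\ref{sec:eigen} contain the linear theory. Theorem~\ref{thm:B}(i) is proved in Section~\ref{sec:profile}, Theorem~\ref{thm:A} in Section~\ref{sec:unique}, the rest of Theorem~\ref{thm:B} in Section~\ref{sec:sub}, and Theorem~\ref{thm:C} in Section~\ref{sec:examples}.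

\section{A two-point model}\label{sec:model}

Replace $\mathbb{R}^N$ by two points, one inside $\Omega$ and one outside, and $-\Delta$ by a discrete Laplacian. With $s=p-2$ and powers taken coordinatewise, the problem becomes $Au=Qu^{1+s}$ for $u=(x,y)$, where
\[
A=\begin{pmatrix}2&-1\\-1&2\end{pmatrix},\quad Q=\begin{pmatrix}1&0\\0&-1\end{pmatrix},\qquad\text{that is,}\qquad 2x-y=x^{1+s},\quad 2y-x=-y^{1+s}.
\]
Since $\det(A-\lambda Q)=3-\lambda^2$, the only positive eigenvalue is $\lambda_1=\sqrt3$; it is simple, with $\varphi=(1,\rho)$ and $\rho=2-\sqrt3$. Note that $2+\sqrt3=1/\rho$ and $\langle Q\varphi,\varphi\rangle=1-\rho^2=2\sqrt3\,\rho$.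

\emph{Exact solution.} Put $z=y^s$. The second equation gives $x=(2+z)y$, and the first, divided by $x$, gives $z(2+z)^s=2-\frac1{2+z}$, that is,
\[
F(z,s):=z(2+z)^{1+s}-3-2z=0 .
\]
For $s>-1$ the function $\frac{z}{3+2z}(2+z)^{1+s}$ increases from $0$ to $\infty$, so there is one positive root $z(s)$. We have $F(z,0)=z^2-3$, so $z(0)=\sqrt3$, $F_z=2\sqrt3$ and $F_s=-\sqrt3\rho^{-1}\log\rho$ at $(\sqrt3,0)$, and $z'(0)=\frac{\log\rho}{2\rho}$. Therefore
\[
\lambda_1^{-1/s}y=\big(z(s)/\sqrt3\big)^{1/s}\to\exp\Big(\frac{\log\rho}{2\sqrt3\rho}\Big)=\rho^{1/(1-\rho^2)},\qquad \frac xy=2+z\to\frac1\rho .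
\]
So $\hat u:=\lambda_1^{-1/s}u\to\Phi=e^c\varphi$ as $s\to0$, with $c=\frac{\rho^2\log\rho}{1-\rho^2}$.

\emph{The same constant by pairing with $\varphi$.} The vector $\hat u$ solves $A\hat u=\lambda_1Q\hat u^{1+s}$. Since $A$ is symmetric, $\langle A\hat u,\varphi\rangle=\lambda_1\langle Q\hat u,\varphi\rangle$, so $\langle Q\frac{\hat u^{1+s}-\hat u}{s},\varphi\rangle=0$. If $\hat u\to t\varphi$ with $t>0$, the limit of this identity is $G(t)=0$, where
\[
G(t)=\langle Q\,t\varphi\log(t\varphi),\varphi\rangle=t\big(\log t-\rho^2\log(t\rho)\big)=(1-\rho^2)\,t\,(\log t-c).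
\]

\emph{Nondegeneracy by pairing with $\varphi$.} Suppose that $Ah=\lambda_1(1+s)Q\hat u^sh$ has unit solutions $h$ along a sequence $s\to0$. A limit point solves $Ah=\lambda_1Qh$, so it equals $\kappa\varphi$ with $\kappa\neq0$. At leading order there is no contradiction: the limiting linear problem does have a kernel. Pairing with $\varphi$ removes the leading order and leaves $\langle Q\frac{(1+s)\hat u^s-1}{s}h,\varphi\rangle=0$, whose limit is $\kappa\langle Q(1+\log\Phi)\varphi,\varphi\rangle=\kappa G'(e^c)=0$. But $G'(e^c)=1-\rho^2\neq0$. The difference of two solutions satisfies a linear equation of the same form, with $\hat u^s$ averaged along the segment between them, so the same computation excludes two solutions. The mechanism is thus that $G$ has exactly one positive zero and that this zero is simple.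

\emph{Why the range of $p$ is limited.} Take instead two inside points with weak coupling $\varepsilon>0$:
\[
(1+\varepsilon)x-\varepsilon y=x^{1+s},\qquad(1+\varepsilon)y-\varepsilon x=y^{1+s}.
\]
Then $(1,1)$ is a solution. With $t=y/x\in(0,1)$ and $x^s=1+\varepsilon-\varepsilon t$, the system reduces to $g(t)=0$, where $g(t)=t^s(1+\varepsilon-\varepsilon t)-1-\varepsilon+\varepsilon/t$. We have $g(0^+)=+\infty$, $g(1)=0$ and $g'(1)=s-2\varepsilon$. If $s>2\varepsilon$, then $g$ has a zero in $(0,1)$, which gives an asymmetric positive solution. Uniqueness fails as soon as $p>2+2\varepsilon$; this is the pattern of Theorem~\ref{thm:C}(i).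

In $\mathbb{R}^N$ the pairing argument needs three things that the model gives for free: a bound for $\|u\|_\infty^{p-2}$ valid for \emph{all} nonnegative solutions (Lemma~\ref{lem:bound}, the only place where (H) is used); compactness at infinity (Lemma~\ref{lem:decay}); and control of $\log u$ where $u\to0$, that is, a lower bound at infinity (Lemma~\ref{lem:lower}).

\section{Comparison, decay and existence}\label{sec:tools}

Throughout, $\Omega\neq\emptyset$ is bounded and open, $R\ge1$ is fixed with $\overline\Omega\subset B_R:=B_R(0)$, and equations are understood in the sense of distributions. For $U$ open, let $\mathcal W(U)=\bigcap_{q<\infty}W^{2,q}_{\mathrm{loc}}(U)$, and let $\mathcal W=\mathcal W(\mathbb{R}^N)$. Fix $\eta\in C_c^\infty(B_2)$ with $0\le\eta\le1$ and $\eta=1$ on $B_1$, and put $\eta_k(x)=\eta(x/k)$. We use the following standard facts.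

\begin{itemize}
\item[(F1)] \emph{Sobolev inequality and density.} $\|g\|_{2^*}\le C_S\|\nabla g\|_2$ for $g\in D^{1,2}(\mathbb{R}^N)$. The space $C_c^\infty$ is dense in $D^{1,2}(\mathbb{R}^N)$ and in $X^p$: one has $\|g\nabla\eta_k\|_2\le\|\nabla\eta\|_N\|g\|_{L^{2^*}(\{|x|\ge k\})}\to0$, and one mollifies $\eta_kg$. By H\"older's inequality, a function $u\in X^p$ that satisfies \eqref{eq:P} in the sense of distributions is therefore a solution.
\item[(F2)] \emph{Interior estimates.} If $1<q<\infty$ and $f,\Delta f\in L^q(B_{2r}(x))$, then $f\in W^{2,q}(B_r(x))$, with norm at most $C(\|f\|_q+\|\Delta f\|_q)$, $C=C(N,q,r)$. For $q>N$, $W^{2,q}(B_r)$ embeds compactly in $C^1(\overline{B_r})$. Hence $\mathcal W(U)\subset C^1(U)$, and if $f_n$ and $\Delta f_n$ are locally bounded uniformly in $n$, then a subsequence of $(f_n)$ converges in $C^1_{\mathrm{loc}}$.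
\item[(F3)] \emph{Integration by parts and mean values.} If $f\in\mathcal W(U)$ and $g\in H^1(U)$ has compact support in $U$, then $\int\nabla f\cdot\nabla g=-\int g\Delta f$. If $\Delta f\ge0$ a.e.\ in $U$, then $f(x)$ is at most the average of $f$ over any ball $B_r(x)$ with closure in $U$. Both follow from the smooth case by mollification.
\end{itemize}

All comparison arguments below are instances of one lemma.

\begin{lemma}[Comparison]\label{lem:comp}
Let $U\subset\mathbb{R}^N$ be open and $f\in C(\overline U)\cap\mathcal W(U)$. Assume that $f\le0$ on $\partial U$, that $\limsup f(x)\le0$ as $|x|\to\infty$ in $U$ if $U$ is unbounded, and that $\Delta f\ge0$ a.e.\ on $\{x\in U:f(x)>0\}$. Then $f\le0$ in $U$.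
\end{lemma}

\begin{proof}
Let $\varepsilon>0$. The set $\{x\in\overline U:f\ge\varepsilon\}$ is closed, bounded and disjoint from $\partial U$, so $g=(f-\varepsilon)^+$ has compact support in $U$. By (F3), $\int|\nabla g|^2=\int\nabla f\cdot\nabla g=-\int g\Delta f\le0$. So $g$, extended by zero, is constant, hence zero.
\end{proof}

\begin{lemma}[Strong maximum principle]\label{lem:smp}
Let $U$ be open and connected, and let $0\le f\in\mathcal W(U)$ satisfy $\Delta f\le kf$ a.e.\ with $k\in L^\infty_{\mathrm{loc}}(U)$. Then $f>0$ in $U$ or $f\equiv0$.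
\end{lemma}

\begin{proof}
Let $f(x_0)=0$, and let $K>0$ be a constant with $k\le K$ near $x_0$. Near $(x_0,0)\in\mathbb{R}^{N+1}$ the function $F(x,t)=f(x)\cos(\sqrt K\,t)$ is nonnegative and $\Delta F=(\Delta f-Kf)\cos(\sqrt K\,t)\le0$. By (F3) applied to $-F$, the average of $F$ over a small ball about $(x_0,0)$ is at most $0$, so $f=0$ near $x_0$. The zero set of $f$ is thus open and closed in $U$.
\end{proof}

\begin{lemma}[Picone identity]\label{lem:picone}
Let $0<\phi\in\mathcal W(U)$ and $\zeta\in C^1_c(U)$. Then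
\[
\int|\nabla\zeta|^2+\int\frac{\Delta\phi}{\phi}\,\zeta^2=\int\phi^2\,|\nabla(\zeta/\phi)|^2\ \ge0 .
\]
\end{lemma}

\begin{proof}
Since $\nabla(\zeta^2/\phi)=2(\zeta/\phi)\nabla\zeta-(\zeta/\phi)^2\nabla\phi$, we have
$|\nabla\zeta|^2-\nabla\phi\cdot\nabla(\zeta^2/\phi)=|\nabla\zeta-(\zeta/\phi)\nabla\phi|^2=\phi^2|\nabla(\zeta/\phi)|^2$. Integrate and use (F3).
\end{proof}

The negative sign of $Q$ outside $\Omega$ forces solutions to peak on the compact set $\overline\Omega$ and to decay at a rate that is uniform once the sup norm is normalized.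

\begin{lemma}[Regularity and decay]\label{lem:decay}
Let $f\in D^{1,2}(\mathbb{R}^N)$ satisfy $-\Delta f=Qg$, where $g$ is measurable, $fg\ge0$, and $|g|\le C(1+|f|^\sigma)$ for some $\sigma\in[1,2^*-1)$. Then $f\in\mathcal W$,
\begin{equation}\label{eq:decay}
\|f\|_\infty=\max_{\overline\Omega}|f|<\infty,\qquad |f(x)|\le\|f\|_\infty\,(R/|x|)^{N-2}\quad\text{for }|x|\ge R .
\end{equation}
This applies to solutions $d\in D^{1,2}(\mathbb{R}^N)$ of $-\Delta d=Qad$ with $0\le a\in L^\infty$, and to nonnegative solutions $u$ of \eqref{eq:P} for every $p\in(1,2^*)$. If $p>2$ and $u\not\equiv0$, then $u>0$ in $\mathbb{R}^N$.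
\end{lemma}

\begin{proof}
\emph{Regularity.} Let $f\in L^q_{\mathrm{loc}}$ with $q\ge2^*$. Then $g\in L^{q/\sigma}_{\mathrm{loc}}$ with $q/\sigma>1$, so $f\in W^{2,q/\sigma}_{\mathrm{loc}}$ by (F2). If $\sigma/q>2/N$, the Sobolev embedding gives $f\in L^{q'}_{\mathrm{loc}}$ with $\frac1{q'}=\frac\sigma q-\frac2N\le\frac1q-\delta$, where $\delta=\frac2N-\frac{\sigma-1}{2^*}$ is positive because $\frac{2^*-2}{2^*}=\frac2N$. After finitely many steps $\sigma/q\le2/N$. Then $f$ and $g$ lie in $L^r_{\mathrm{loc}}$ for all $r<\infty$, and $f\in\mathcal W$.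

\emph{Decay.} In $U=\mathbb{R}^N\setminus\overline\Omega$ we have $\Delta f=g$, so $\Delta(f^2)=2|\nabla f|^2+2fg\ge0$. By (F3) and H\"older's inequality, $f(x)^2\le C\|f\|^2_{L^{2^*}(B_1(x))}\to0$ as $|x|\to\infty$. Let $M=\max_{\overline\Omega}|f|$. Where $\pm f>0$ in $U$ we have $\Delta(\pm f)=\pm g\ge0$. Lemma~\ref{lem:comp}, applied to $\pm f-M$ in $U$ (note that $\partial U\subset\overline\Omega$), gives $\|f\|_\infty=M$; applied to $\pm f-M(R/|x|)^{N-2}$ in $\{|x|>R\}$, where the subtracted function is harmonic, it gives the second bound.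

\emph{Special cases.} Take $g=ad$ and $\sigma=1$, or $g=u^{p-1}$ and $\sigma=\max\{1,p-1\}$. If $p>2$, then $\Delta u=-Qu^{p-1}\le u^{p-2}u$ with $u^{p-2}$ bounded, and Lemma~\ref{lem:smp} applies.
\end{proof}

\begin{proposition}[Existence]\label{prop:exist}
For every $p\in(1,2^*)$, $\alpha_p>0$ and the infimum in \eqref{eq:alpha} is attained by some $v\ge0$. Every nonnegative minimizer solves $-\Delta v=\alpha_pQv^{p-1}$, and for $p\ne2$ the function $\alpha_p^{1/(p-2)}v$ solves \eqref{eq:P}.
\end{proposition}

\begin{proof}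
Admissible functions exist (normalize a function in $C_c^\infty(\Omega)$), and they satisfy $1\le\int_\Omega|v|^p\le|\Omega|^{1-p/2^*}C_S^p\|\nabla v\|_2^p$, so $\alpha_p>0$. Let $(v_n)$ be a minimizing sequence. Along a subsequence, $v_n\to v$ weakly in $D^{1,2}(\mathbb{R}^N)$, a.e., and, by Rellich's theorem in $B_R$ and $p<2^*$, strongly in $L^p(\Omega)$. There is no compactness outside $\Omega$, but there the sign of $Q$ is favorable: by Fatou's lemma
\[
\int_{\mathbb{R}^N\setminus\Omega}|v|^p\le\liminf\int_{\mathbb{R}^N\setminus\Omega}|v_n|^p=\int_\Omega|v|^p-1 .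
\]
So $v\in X^p$ and $I:=\int Q|v|^p\ge1$. Since $I^{-1/p}v$ is admissible, $\alpha_p\le I^{-2/p}\|\nabla v\|_2^2\le I^{-2/p}\alpha_p$. Hence $I=1$, and $v$ and $|v|$ are minimizers. If $v\ge0$ is a minimizer and $\psi\in X^p$, the function $t\mapsto\|\nabla(v+t\psi)\|_2^2\,(\int Q|v+t\psi|^p)^{-2/p}$ is differentiable and minimal at $t=0$, which gives $2\int\nabla v\cdot\nabla\psi-2\alpha_p\int Qv^{p-1}\psi=0$. For $u=\alpha_p^{1/(p-2)}v$ we get $-\Delta u=\alpha_p^{(p-1)/(p-2)}Qv^{p-1}=Qu^{p-1}$.
\end{proof}

\section{The principal eigenpair}\label{sec:eigen}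

An \emph{eigenpair} is a pair $(\mu,\psi)$ with $\mu>0$, $\psi\not\equiv0$ continuous, $\psi\to0$ at infinity, and $-\Delta\psi=\mu Q\psi$. Then $\psi$ is bounded and $\psi\in\mathcal W$ by (F2). No integrability is required in this definition, because eigenpairs will arise as locally uniform limits; integrability comes from the equation.

\begin{lemma}\label{lem:eig}
Let $(\mu,\psi)$ be an eigenpair. Then $|\psi(x)|\le\|\psi\|_\infty e^{-\sqrt\mu(|x|-R)}$ for all $x$, $\psi\in H^1(\mathbb{R}^N)$, $\nabla(\eta_k\psi)\to\nabla\psi$ in $L^2$, and $\mu\int Q\psi^2=\int|\nabla\psi|^2>0$.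
\end{lemma}

\begin{proof}
For $\gamma>0$ and $x\neq0$,
\begin{equation}\label{eq:exp}
\Delta e^{-\gamma|x|}=\Big(\gamma^2-\gamma\,\frac{N-1}{|x|}\Big)e^{-\gamma|x|}.
\end{equation}
So $b=\|\psi\|_\infty e^{-\sqrt\mu(|x|-R)}$ satisfies $\Delta b\le\mu b$, while $\Delta\psi=\mu\psi$ in $\{|x|>R\}$. The functions $f=\pm\psi-b$ satisfy $\Delta f\ge\mu f$ there and $f\le0$ on $\partial B_R$, and Lemma~\ref{lem:comp} gives the bound for $|x|>R$; for $|x|\le R$ it holds since $b\ge\|\psi\|_\infty$. Expanding both sides shows that $|\nabla(\eta_k\psi)|^2=\nabla\psi\cdot\nabla(\eta_k^2\psi)+\psi^2|\nabla\eta_k|^2$, so by (F3)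
\[
\int|\nabla(\eta_k\psi)|^2=\mu\int Q\eta_k^2\psi^2+\int\psi^2|\nabla\eta_k|^2\ \to\ \mu\int Q\psi^2 ,
\]
because $\psi\in L^2$ and $|\nabla\eta_k|\le C/k$. Fatou's lemma gives $\nabla\psi\in L^2$. Then $\nabla(\eta_k\psi)=\eta_k\nabla\psi+\psi\nabla\eta_k\to\nabla\psi$ in $L^2$, and the identity follows. It is positive because $\psi$ is not constant.
\end{proof}

\begin{proposition}\label{prop:principal}
There is exactly one eigenpair $(\lambda_1,\varphi)$ with $\varphi\ge0$ and $\max\varphi=1$. It has $\varphi>0$ and $\lambda_1=\alpha_2$. Every eigenpair $(\mu,\psi)$ has $\mu\ge\lambda_1$, and if $\mu=\lambda_1$, then $\psi$ is a constant multiple of $\varphi$.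
\end{proposition}

\begin{proof}
By Proposition~\ref{prop:exist} with $p=2$ and Lemma~\ref{lem:decay} with $a=\alpha_2$, a normalized minimizer gives an eigenpair $(\alpha_2,\varphi)$ with $\varphi\ge0$ and $\max\varphi=1$. If $(\lambda,\phi)$ is any eigenpair with $\phi\ge0$, then $\Delta\phi\le\lambda\phi$ and $\phi>0$ by Lemma~\ref{lem:smp}. Let $(\mu,\psi)$ be an arbitrary eigenpair. Lemma~\ref{lem:picone} with $\zeta=\eta_k\psi$ reads
\[
\int|\nabla(\eta_k\psi)|^2-\lambda\int Q\eta_k^2\psi^2=\int\phi^2|\nabla(\eta_k\psi/\phi)|^2 .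
\]
By Lemma~\ref{lem:eig} the left side tends to $(\mu-\lambda)\int Q\psi^2$, and by Fatou's lemma
\[
\int\phi^2|\nabla(\psi/\phi)|^2\le(\mu-\lambda)\int Q\psi^2,\qquad \int Q\psi^2>0 .
\]
Hence $\mu\ge\lambda$, and $\mu=\lambda$ forces $\psi/\phi$ to be constant on $\mathbb{R}^N$. If also $\psi\ge0$, we may exchange the two pairs; then $\mu=\lambda$, and $\psi=\phi$ when both have maximum $1$.
\end{proof}

The simplicity of $\lambda_1$ uses that $\mathbb{R}^N$ is connected, not that $\Omega$ is; this is why Theorem~\ref{thm:A} allows disconnected $\Omega$. The next lemma replaces the symmetry of the matrix $A$ in the model.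

\begin{lemma}[Pairing with $\varphi$]\label{lem:pair}
Let $f\in D^{1,2}(\mathbb{R}^N)$ satisfy $-\Delta f=g$ with $g\in L^\infty(\mathbb{R}^N)$. Then $\int g\varphi=\lambda_1\int Qf\varphi$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:eig}, $\varphi\in L^r$ for all $r\ge1$. Lemma~\ref{lem:decay} is not needed here: the equation of $f$ may be tested with $\eta_k\varphi\in C^1_c$ by mollifying the test function, and letting $k\to\infty$ in $\int\nabla f\cdot\nabla(\eta_k\varphi)=\int g\eta_k\varphi$ gives $\int\nabla f\cdot\nabla\varphi=\int g\varphi$. The identity $\int\nabla\varphi\cdot\nabla f=\lambda_1\int Q\varphi f$ holds for $f\in C_c^\infty$, and both sides are continuous in $f\in D^{1,2}(\mathbb{R}^N)$ because $\nabla\varphi\in L^2$ and $\varphi\in L^{(2^*)'}$; now use (F1).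
\end{proof}

\section{The limit profile as $p\to2$}\label{sec:profile}

The first assertion of Theorem~\ref{thm:B}(i) is contained in Proposition~\ref{prop:principal}. For the second, assume (H), let $p_n\to2$ with $0<|p_n-2|\le\frac12$ and $p_n<2^*$, and let $u_n\ge0$ be nontrivial solutions. The size of $u_n$ is expected to be about $\lambda_1^{1/(p_n-2)}$, which may tend to $0$ or $\infty$ very fast, so we move the size into a coefficient:
\[
m_n=\|u_n\|_\infty,\qquad w_n=u_n/m_n,\qquad\lambda_n=m_n^{p_n-2},\qquad-\Delta w_n=\lambda_nQw_n^{p_n-1}.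
\]
By Lemma~\ref{lem:decay}, $0\le w_n\le1$, $\max_{\overline\Omega}w_n=1$, and $w_n\le(R/|x|)^{N-2}$ for $|x|\ge R$. For $0<w\le1$ and $0<|p-2|\le\frac12$,
\begin{equation}\label{eq:elem}
\frac{w^{p-1}-w}{p-2}=\int_0^1w^{1+\tau(p-2)}\log w\,d\tau,\qquad\Big|\frac{w^{p-1}-w}{p-2}\Big|\le1,
\end{equation}
because $w^a|\log w|\le\frac1{ea}\le\frac2e$ for $a\ge\frac12$. The bound also holds at $w=0$. In particular $w^{p-1}\to w$ uniformly on $[0,1]$ as $p\to2$.

\subsection*{The coefficient is bounded}
Where $w_n>0$, Lemma~\ref{lem:picone} gives $\lambda_n\int w_n^{p_n-2}\zeta^2\le\int|\nabla\zeta|^2$ for $\zeta\in C^1_c(\Omega)$. For $p_n>2$ this bounds $\lambda_n$ only if $w_n^{p_n-2}$ stays away from zero on the support of $\zeta$. We know only that $w_n$ is close to $1$ near its maximum point, which may approach $\partial\Omega$, and on a scale $\lambda_n^{-1/2}$. We therefore work on that scale, and (H) provides a large ball inside $\Omega$ at bounded rescaled distance.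

\begin{lemma}\label{lem:bound}
The sequence $(\lambda_n)$ is bounded.
\end{lemma}

\begin{proof}
Suppose that $\lambda_n\to\infty$ along a subsequence, and put $\mu_n=\lambda_n^{-1/2}$. Fix $\zeta\in C_c^\infty(B_1)\setminus\{0\}$ and $M>0$ with $\int|\nabla\zeta|^2<M^2\int\zeta^2$. Choose $x_n\in\Omega$ with $w_n(x_n)\ge\frac12$. For large $n$ we have $M\mu_n<r_0$, and (H) gives $B_{M\mu_n}(y_n)\subset\Omega$ with $|y_n-x_n|\le\kappa M\mu_n$. Let $W_n(y)=w_n(x_n+\mu_ny)$, $q_n(y)=Q(x_n+\mu_ny)$ and $y_n'=(y_n-x_n)/\mu_n$. Then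
\[
-\Delta W_n=q_nW_n^{p_n-1},\qquad0\le W_n\le1,\qquad|q_n|=1,\qquad q_n=1\text{ on }B_M(y_n'),\qquad|y_n'|\le\kappa M .
\]
Along a subsequence, $W_n\to W$ in $C^1_{\mathrm{loc}}$ by (F2), $q_n\to q$ weakly* in $L^\infty$, and $y_n'\to y'$. By \eqref{eq:elem}, $W_n^{p_n-1}\to W$ locally uniformly, so $-\Delta W=qW$ in $\mathbb{R}^N$ with $|q|\le1$, $W\in\mathcal W$ and $W(0)\ge\frac12$. Each compact subset of $B_M(y')$ lies in $B_M(y_n')$ for large $n$, so $q=1$ a.e.\ in $B_M(y')$. Since $\Delta W\le W$, Lemma~\ref{lem:smp} gives $W>0$. Lemma~\ref{lem:picone} with $\phi=W$ and $\zeta_M(y)=\zeta((y-y')/M)$ yields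
\[
M^{N}\int\zeta^2=\int\zeta_M^2\le\int|\nabla\zeta_M|^2=M^{N-2}\int|\nabla\zeta|^2,
\]
which contradicts the choice of $M$.
\end{proof}

\subsection*{The shape}
We claim that $\lambda_n\to\lambda_1$ and $w_n\to\varphi$ uniformly on $\mathbb{R}^N$. From any subsequence extract a further one with $\lambda_n\to\lambda\in[0,\infty)$ and, by (F2), $w_n\to w$ in $C^1_{\mathrm{loc}}$. Then $-\Delta w=\lambda Qw$, $0\le w\le1$, $\max_{\overline\Omega}w=1$, and $w\le(R/|x|)^{N-2}$ for $|x|\ge R$. If $\lambda=0$, then $w$ is harmonic and tends to $0$ at infinity, so $w\le0$ by Lemma~\ref{lem:comp} with $U=\mathbb{R}^N$, which is false. So $(\lambda,w)$ is an eigenpair, and $(\lambda,w)=(\lambda_1,\varphi)$ by Proposition~\ref{prop:principal}. The limit does not depend on the subsequence, so the whole sequence converges locally uniformly. Outside $B_r$ both $w_n$ and $\varphi$ are at most $(R/r)^{N-2}$, so the convergence is uniform.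

\subsection*{The amplitude}
We have $\lambda_1^{-1/(p_n-2)}m_n=(\lambda_n/\lambda_1)^{1/(p_n-2)}$, so $\lambda_n\to\lambda_1$ says nothing about the amplitude: we need $\lambda_n-\lambda_1$ to first order in $p_n-2$. Lemma~\ref{lem:pair} with $f=w_n$ gives $\lambda_n\int Qw_n^{p_n-1}\varphi=\lambda_1\int Qw_n\varphi$. Subtracting $\lambda_1\int Qw_n^{p_n-1}\varphi$ and dividing by $p_n-2$,
\[
\frac{\lambda_n-\lambda_1}{p_n-2}\int Qw_n^{p_n-1}\varphi=-\lambda_1\int Q\,\frac{w_n^{p_n-1}-w_n}{p_n-2}\,\varphi .
\]
At each $x$ we have $w_n(x)\to\varphi(x)>0$, so by \eqref{eq:elem} the quotient on the right tends to $\varphi\log\varphi$ pointwise; it is bounded by $1$, and $\varphi\in L^1$. Dominated convergence on both sides, together with $\int Q\varphi^2>0$, gives $\ell_n:=\frac{\lambda_n-\lambda_1}{\lambda_1(p_n-2)}\to c$. Hence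
\begin{equation}\label{eq:ampl}
\lambda_1^{-1/(p_n-2)}m_n=\big(1+(p_n-2)\ell_n\big)^{1/(p_n-2)}\to e^c,
\end{equation}
and, by the definition of $c$,
\begin{equation}\label{eq:Phi}
\hat u_n:=\lambda_1^{-1/(p_n-2)}u_n\to\Phi:=e^c\varphi\ \text{ uniformly on }\mathbb{R}^N,\qquad\int Q\varphi^2\log\Phi=0 .
\end{equation}
This proves Theorem~\ref{thm:B}(i).

\section{Uniqueness and nondegeneracy for $p>2$ close to $2$}\label{sec:unique}

To differentiate the equation in $p$ we must divide $\hat u_n^{\,p_n-2}-1$ by $p_n-2$. The quotient behaves like $\log\hat u_n$, which \eqref{eq:Phi} does not control where $\Phi$ is small. Since $\varphi$ decays exponentially, an exponential lower bound suffices.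

\begin{lemma}\label{lem:lower}
Assume \textup{(H)}. There are $c_0,\gamma>0$ such that, whenever $p_n\downarrow2$ and $u_n$ are positive solutions with $p=p_n$, we have $c_0e^{-\gamma|x|}\le\hat u_n(x)\le2e^c$ for all $x\in\mathbb{R}^N$ and all large $n$.
\end{lemma}

\begin{proof}
The upper bound follows from \eqref{eq:Phi}. Let $m=\frac12\min_{\overline{B_R}}\varphi>0$, and choose $\gamma$ with $\gamma^2-\gamma\frac{N-1}R\ge2\lambda_1$. In the notation of Section~\ref{sec:profile}, for large $n$ we have $w_n\ge m$ on $\overline{B_R}$ and $\lambda_n\le2\lambda_1$. For $|x|>R$, since $w_n\le1$ and $p_n>2$,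
\[
\Delta w_n=\lambda_nw_n^{p_n-1}\le2\lambda_1w_n .
\]
By \eqref{eq:exp}, $b=me^{-\gamma(|x|-R)}$ satisfies $\Delta b\ge2\lambda_1b$ there. So $f=b-w_n$ has $\Delta f\ge2\lambda_1f$ in $\{|x|>R\}$ and $f\le0$ on $\partial B_R$, and Lemma~\ref{lem:comp} gives $w_n\ge b$. Thus $w_n\ge me^{-\gamma|x|}$ everywhere, and by \eqref{eq:ampl} we may take $c_0=\frac12e^cm$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
A positive solution exists for each $p\in(2,2^*)$ by Proposition~\ref{prop:exist}. If the theorem fails, there are $p_n\downarrow2$ such that for each $n$ one of the following holds: there are positive solutions $u_n\neq v_n$, and we put $d_n=v_n-u_n$; or there are a positive solution $u_n$ and $d_n\in D^{1,2}(\mathbb{R}^N)\setminus\{0\}$ with $-\Delta d_n=(p_n-1)Qu_n^{p_n-2}d_n$, and we put $v_n=u_n$.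

\emph{One linear equation for both cases.} Integrating the derivative of $t\mapsto((1-t)u_n+tv_n)^{p_n-1}$ over $[0,1]$ in the first case, and trivially in the second, we obtain
\[
-\Delta d_n=Qa_nd_n,\qquad a_n=(p_n-1)\int_0^1\big((1-t)u_n+tv_n\big)^{p_n-2}dt=\lambda_1(p_n-1)\int_0^1\xi_{n,t}^{\,p_n-2}dt,
\]
where $\xi_{n,t}=(1-t)\hat u_n+t\hat v_n$ and $\hat v_n=\lambda_1^{-1/(p_n-2)}v_n$. As $p_n>2$ and the solutions are bounded, $0\le a_n\in L^\infty$. With $s_n=p_n-2$, the identity $(1+s)\xi^s-1=s\xi^s+(\xi^s-1)$ gives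
\begin{equation}\label{eq:theta}
a_n=\lambda_1(1+s_n\theta_n),\qquad\theta_n=\int_0^1\Big[\xi_{n,t}^{\,s_n}+\frac{\xi_{n,t}^{\,s_n}-1}{s_n}\Big]dt .
\end{equation}

\emph{The first-order coefficient.} Theorem~\ref{thm:B}(i) applies to both sequences with the same limit, so $\xi_{n,t}\to\Phi$ uniformly in $x$ and $t$. By Lemma~\ref{lem:lower}, $c_0e^{-\gamma|x|}\le\xi_{n,t}(x)\le2e^c$ for large $n$ and all $t$, $x$. From $\frac{\xi^s-1}s=\int_0^1\xi^{\tau s}\log\xi\,d\tau$ we get $|\frac{\xi^s-1}s|\le|\log\xi|\max\{1,\xi^s\}$ for $s>0$, and we see that $\xi^s+\frac{\xi^s-1}{s}\to1+\log\xi$ as $s\to0$, uniformly for $\xi$ in compact subsets of $(0,\infty)$. Consequently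
\begin{equation}\label{eq:thetabounds}
|\theta_n(x)|\le C(1+|x|)\ \text{ for large }n,\qquad\theta_n(x)\to1+\log\Phi(x)\ \text{ for every }x,
\end{equation}
and $a_n\to\lambda_1$ locally uniformly by \eqref{eq:theta}.

\emph{The limit of $d_n$.} By Lemma~\ref{lem:decay}, $d_n$ is bounded. The equation is linear in $d_n$, so we may normalize $\|d_n\|_\infty=1$; then $\max_{\overline\Omega}|d_n|=1$ and $|d_n|\le(R/|x|)^{N-2}$ for $|x|\ge R$. By (F2), $d_n\to d$ in $C^1_{\mathrm{loc}}$ along a subsequence, and $-\Delta d=\lambda_1Qd$, $\|d\|_\infty=\max_{\overline\Omega}|d|=1$, $d\to0$ at infinity. So $(\lambda_1,d)$ is an eigenpair, and Proposition~\ref{prop:principal} gives $d=\pm\varphi$.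

\emph{Pairing.} Lemma~\ref{lem:pair} with $f=d_n$ and $g=Qa_nd_n\in L^\infty$ gives $\int Qa_nd_n\varphi=\lambda_1\int Qd_n\varphi$, that is, by \eqref{eq:theta},
\[
\int Q\,\theta_nd_n\varphi=0 .
\]
By \eqref{eq:thetabounds} the integrand is dominated by $C(1+|x|)\varphi$, which is integrable by Lemma~\ref{lem:eig}. Letting $n\to\infty$ and using \eqref{eq:Phi} and Lemma~\ref{lem:eig},
\[
0=\pm\int Q(1+\log\Phi)\varphi^2=\pm\int Q\varphi^2=\pm\frac1{\lambda_1}\int|\nabla\varphi|^2\neq0 .
\]
This contradiction proves the theorem.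
\end{proof}

The value of the amplitude is essential in the last line. If we knew only that $\hat u_n$ and $\hat v_n$ approach the ray, with limits $t_0\varphi$ and $t_1\varphi$, the logarithmic term could cancel $\int Q\varphi^2$; for $t_0=t_1=t$ this happens at $t=e^{c-1}$.

\section{The range $1<p<2$}\label{sec:sub}

For $p<2$ Lemma~\ref{lem:lower} fails in the strongest way, and the coefficient $u^{p-2}$ of the linearized equation is singular.

\begin{lemma}\label{lem:support}
Let $p\in(1,2)$. Every nonnegative solution $u$ of \eqref{eq:P} has compact support.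
\end{lemma}

\begin{proof}
Let $\beta=\frac2{2-p}>2$, and let $A>0$ satisfy $A^{2-p}\beta(\beta+N-2)=1$. The function $g(x)=A|x-x_0|^\beta$ is $C^2$, and $\Delta g=A\beta(\beta+N-2)|x-x_0|^{\beta-2}=g^{p-1}$ because $\beta-2=\beta(p-1)$. By \eqref{eq:decay}, for all large $|x_0|$ the ball $\overline{B_1(x_0)}$ is disjoint from $\overline\Omega$ and $u\le A$ on it. Then $f=u-g\le0$ on $\partial B_1(x_0)$, and $\Delta f=u^{p-1}-g^{p-1}>0$ where $f>0$. By Lemma~\ref{lem:comp}, $u(x_0)\le g(x_0)=0$.
\end{proof}

Uniqueness now comes from a global inequality. We test the equation of $u$ with $v^p/u^{p-1}$, which turns its right side into $\int Qv^p=\|\nabla v\|_2^2$ and so compares the Dirichlet integrals of two solutions; a regularization handles the zero set of $u$.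

\begin{proof}[Proof of Theorem~\ref{thm:B}(ii)]
\emph{Existence.} Let $v\ge0$ be a minimizer for $\alpha_p$. Since $\Delta v\le0$ in $\Omega$, Lemma~\ref{lem:smp} shows that on each component $\omega$ of $\Omega$ either $v>0$ or $v\equiv0$. In the second case take $0\le\psi\in C_c^\infty(\omega)\setminus\{0\}$, $A=\int|\nabla\psi|^2$, $B=\int\psi^p$. As $v$ and $\nabla v$ vanish on $\omega$, for small $t>0$
\[
\frac{\int|\nabla(v+t\psi)|^2}{(\int Q|v+t\psi|^p)^{2/p}}=\frac{\alpha_p+t^2A}{(1+t^pB)^{2/p}}=\alpha_p-\frac2p\,\alpha_pBt^p+o(t^p)<\alpha_p,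
\]
where $t^2=o(t^p)$ because $p<2$. This contradicts \eqref{eq:alpha}. So $v>0$ in $\Omega$, and $\alpha_p^{1/(p-2)}v$ is the required solution.

\emph{An inequality between two solutions.} Let $u,v\ge0$ be solutions that are positive in $\Omega$; they are bounded and $C^1$ by Lemma~\ref{lem:decay}. For $\varepsilon>0$ let $\tau_\varepsilon=v/(u+\varepsilon)$, a bounded function, and $g_\varepsilon=v^p/(u+\varepsilon)^{p-1}=\tau_\varepsilon^{p-1}v$. Then $\nabla g_\varepsilon=p\tau_\varepsilon^{p-1}\nabla v-(p-1)\tau_\varepsilon^p\nabla u$, so $g_\varepsilon\in X^p$. Young's inequality $pab\le a^p+(p-1)b^{p/(p-1)}$, with $a=|\nabla v||\nabla u|^{(2-p)/p}$ and $b=\tau_\varepsilon^{p-1}|\nabla u|^{2(p-1)/p}$, gives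
\[
D_\varepsilon:=|\nabla v|^p|\nabla u|^{2-p}-p\tau_\varepsilon^{p-1}\nabla u\cdot\nabla v+(p-1)\tau_\varepsilon^p|\nabla u|^2\ge0,
\]
and $D_\varepsilon=|\nabla v|^p|\nabla u|^{2-p}-\nabla u\cdot\nabla g_\varepsilon$. By the equation of $u$ and dominated convergence,
\[
\int\nabla u\cdot\nabla g_\varepsilon=\int Q\Big(\frac u{u+\varepsilon}\Big)^{p-1}v^p\to\int_{\{u>0\}}Qv^p=\|\nabla v\|_2^2+\int_{\{u=0\}}v^p .
\]
The last equality uses $\int Qv^p=\|\nabla v\|_2^2$ and the positivity of $u$ in $\Omega$, which gives $Q=-1$ on $\{u=0\}$. On $\{u>0\}$, $D_\varepsilon\to D_0$ pointwise, where $D_0$ is defined with $\tau=v/u$. Fatou's lemma and H\"older's inequality with exponents $\frac2p$ and $\frac2{2-p}$ yield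
\begin{equation}\label{eq:chain}
\|\nabla v\|_2^2+\int_{\{u=0\}}v^p+\int_{\{u>0\}}D_0\le\int|\nabla v|^p|\nabla u|^{2-p}\le\|\nabla v\|_2^p\|\nabla u\|_2^{2-p}.
\end{equation}

\emph{The case of equality.} Inequality \eqref{eq:chain} gives $\|\nabla v\|_2\le\|\nabla u\|_2$, and by symmetry the norms are equal. So equality holds throughout \eqref{eq:chain}, and $D_0=0$ a.e.\ on $\{u>0\}$. Equality in H\"older's inequality makes $|\nabla v|^2$ and $|\nabla u|^2$ proportional, hence $|\nabla v|=|\nabla u|$ a.e. At almost every point with $u>0$ and $\nabla u\neq0$, the relation $D_0=0$ gives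
\[
|\nabla u|^2=p\tau^{p-1}\nabla u\cdot\nabla v-(p-1)\tau^p|\nabla u|^2\le\big(p\tau^{p-1}-(p-1)\tau^p\big)|\nabla u|^2 .
\]
The function $p\tau^{p-1}-(p-1)\tau^p$ has derivative $p(p-1)\tau^{p-2}(1-\tau)$, so it is at most $1$, with equality only at $\tau=1$. Hence $\tau=1$ and $\nabla u\cdot\nabla v=|\nabla u|^2=|\nabla v|^2$, that is, $\nabla u=\nabla v$. On $\{u=0\}$ we have $\nabla u=0$, since $u\ge0$ is $C^1$; and where $\nabla u=0$, also $\nabla v=0$ a.e. So $u-v\in L^{2^*}$ is constant, and $u=v$.
\end{proof}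

\begin{proof}[Proof of Theorem~\ref{thm:B}(iii)]
Existence follows from (ii). If uniqueness fails along $p_n\uparrow2$, there are nonnegative nontrivial solutions $u_n\neq v_n$. By (i), $\hat u_n$ and $\hat v_n$ converge uniformly to $e^c\varphi$, which has a positive minimum on $\overline\Omega$. So $u_n$ and $v_n$ are positive in $\Omega$ for large $n$, which contradicts (ii).
\end{proof}

\section{Domains with several solutions}\label{sec:examples}

\subsection*{Symmetry breaking for $p>2$}
Let $\alpha=\alpha_p(B_1)$, and let $\Omega$ consist essentially of two unit balls far apart. A competitor concentrated near one ball has Dirichlet integral about $\alpha$. A symmetric competitor spends half of the constraint near each ball and pays about $2\cdot2^{-2/p}\alpha$, which exceeds $\alpha$ exactly when $p>2$. To make this rigorous we cut a symmetric minimizer down to one half-space; a logarithmic cutoff does this at small cost, because the error is controlled by the $L^N$ norm of its gradient.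

\begin{proof}[Proof of Theorem~\ref{thm:C}(i)]
Fix $p\in(2,2^*)$. For $\ell>1$ let $B=B_1(-\ell e_1)$, $B'=B_1(\ell e_1)$, let $\sigma$ be the reflection $x_1\mapsto-x_1$, and let $H=\{x_1<0\}$.

\emph{The domain.} Given $\delta>0$, we construct a bounded smooth connected $\sigma$-invariant $\Omega\supset B\cup B'$ with $|\Omega\setminus(B\cup B')|\le\delta$. Let $K$ be the union of $\overline B$, $\overline{B'}$ and the segment from $-\ell e_1$ to $\ell e_1$; it is compact, connected and $\sigma$-invariant, and $|K\setminus(B\cup B')|=0$. The measure of $K_r=\{x:\operatorname{dist}(x,K)<r\}$ decreases to $|K|$ as $r\downarrow0$, so $|K_r\setminus(B\cup B')|\le\delta$ for some $r$. Take $\chi\in C_c^\infty(K_r)$ with $0\le\chi\le1$ and $\chi=1$ on $K$; replacing $\chi$ by $\frac12(\chi+\chi\circ\sigma)$, we may assume that it is $\sigma$-invariant. By Sard's theorem $\chi$ has a regular value $s\in(0,1)$. Let $\Omega$ be the component of $\{\chi>s\}$ that contains $K$. It is $\sigma$-invariant, since $\sigma\Omega$ is a component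 containing $K$. It is smooth: if $\xi\in\partial\Omega$, then $\chi(\xi)=s$, and in a small neighborhood $V$ of $\xi$ the set $\{\chi>s\}\cap V$ is one side of a smooth graph, which is connected and meets $\Omega$, hence equals $\Omega\cap V$.

\emph{No minimizer is symmetric.} Since $Q_B\le Q_\Omega$, a minimizer $v_B$ for $\alpha_p(B)=\alpha$ has $\int Q_\Omega|v_B|^p\ge1$, so $\alpha_p(\Omega)\le\alpha$. Suppose that a minimizer $v$ for $\alpha_p(\Omega)$ is $\sigma$-invariant. Then
\[
\int_H|\nabla v|^2\le\frac\alpha2,\qquad\int_HQ_\Omega|v|^p=\frac12,\qquad\|v\|_{2^*}\le C_S\sqrt\alpha .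
\]
With $y=x+\ell e_1$, let $\omega=1$ for $|y|\le1$, $\omega=1-\frac{\log|y|}{\log\ell}$ for $1\le|y|\le\ell$, and $\omega=0$ for $|y|\ge\ell$. This Lipschitz function vanishes outside $H$, and
\[
\|\nabla\omega\|_N^N=|\mathbb{S}^{N-1}|(\log\ell)^{-N}\int_1^\ell\frac{dr}r=|\mathbb{S}^{N-1}|(\log\ell)^{1-N}.
\]
Let $g=\omega v\in X^p$, and let $E=(\Omega\cap H)\setminus B$. Then $E\subset\Omega\setminus(B\cup B')$, so $|E|\le\delta$. Since $H\setminus B$ is the disjoint union of $E$ and $H\setminus\Omega$,
\[
\int Q_B|g|^p\ge\int_B|v|^p-\int_{H\setminus B}|v|^p=\int_HQ_\Omega|v|^p-2\int_E|v|^p\ge\frac12-C\delta^{1-p/2^*},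
\]
and, since $\frac12=\frac1N+\frac1{2^*}$,
\[
\|\nabla g\|_2\le\|\nabla v\|_{L^2(H)}+\|\nabla\omega\|_N\|v\|_{2^*}\le\sqrt{\alpha/2}+C(\log\ell)^{(1-N)/N},
\]
with $C$ depending only on $N$ and $p$. If $C\delta^{1-p/2^*}<\frac12$, the definition of $\alpha_p(B)=\alpha$ gives
\[
\alpha\Big(\frac12-C\delta^{1-p/2^*}\Big)^{2/p}\le\|\nabla g\|_2^2\le\Big(\sqrt{\alpha/2}+C(\log\ell)^{(1-N)/N}\Big)^2 .
\]
As $\delta\to0$ and $\ell\to\infty$ the two sides tend to $2^{-2/p}\alpha$ and $2^{-1}\alpha$, and $2^{-2/p}>2^{-1}$. So the inequality is false for $\delta$ small and $\ell$ large; fix such values.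

\emph{Conclusion.} Let $v\ge0$ be a minimizer for $\alpha_p(\Omega)$. Then $v\circ\sigma\neq v$ is also a minimizer, and rescaling both by $\alpha_p(\Omega)^{1/(p-2)}$ gives two distinct positive least energy solutions.
\end{proof}

\subsection*{Decoupled components for $p<2$}
Compact support removes the interaction between distant components of $\Omega$.

\begin{proof}[Proof of Theorem~\ref{thm:C}(ii)]
Let $p\in(1,2)$, and let $u\ge0$ be a nontrivial solution for the unit ball $B_1$. By Lemma~\ref{lem:support}, $\operatorname{supp}u\subset B_T$ for some $T>1$. Let $L>2T$, $\Omega=B_1\cup B_1(Le_1)$ and $u'=u(\cdot-Le_1)$. The weights $Q_\Omega$ and $Q_{B_1}$ differ only on $B_1(Le_1)$, where $u=0$ because $L-1>T$; so $u$ is a solution for $\Omega$. The same argument with the two balls exchanged shows that $u'$ is a solution for $\Omega$. The supports of $u$ and $u'$ are disjoint, so $(u+u')^{p-1}=u^{p-1}+(u')^{p-1}$, and $u+u'$ is a third solution.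
\end{proof}

\begin{thebibliography}{9}

\bibitem{CMSS}
M\'onica Clapp, Cristian Morales-Encinos, Alberto Salda\~na, and Mayra Soares,
\emph{On the asymptotically linear problem for an elliptic equation with an indefinite nonlinearity},
arXiv:2511.05679 (2025).

\end{thebibliography}
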